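# Equivalence and weak equivalence of formal Lipschitz sums on the cube

## 1. Lipschitz functions, minors, and metric currents

Throughout, $d\ge 1$, $Q=[0,1]^d$ carries the Euclidean distance, and $X$ is a compact metric space. $\mathrm{Lip}(X)$ is the space of real Lipschitz functions on $X$ and $\mathrm{Lip}(f)$ is the Lipschitz constant of $f$. Since $X$ is compact, these functions are bounded. We write $x^1,\dots,x^d$ for the coordinate functions on $Q$; an upper index on $x$ is an index, and powers are written $(x^1)^n$.

**The norm.** $\|f\|_L$ is the bounded-Lipschitz norm, built from $\|f\|_\infty$ and $\mathrm{Lip}(f)$. We use only that it is a norm, that it is equivalent to $\max(\|f\|_\infty,\mathrm{Lip}(f))$, and that it is nondecreasing in $\|f\|_\infty$ and in $\mathrm{Lip}(f)$. For example, $\max(\|f\|_\infty,\mathrm{Lip}(f))$ and $\|f\|_\infty+\mathrm{Lip}(f)$ both qualify.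

We rely on four textbook facts.

- Rademacher's theorem: a Lipschitz function on $Q$ is differentiable a.e., and $|\nabla \pi|\le \mathrm{Lip}(\pi)$ there.
- McShane extension: if $K\subset X$ is nonempty and $\pi:K\to\mathbb R$ is $L$-Lipschitz, then $x\mapsto \inf_{y\in K}(\pi(y)+L\,\mathrm{dist}(x,y))$ is an $L$-Lipschitz extension of $\pi$ to $X$.
- Arzelà–Ascoli: a sequence in $\mathrm{Lip}(X)$ with bounded sup norms and bounded Lipschitz constants has a uniformly convergent subsequence, with a Lipschitz limit. Consequently, if $f_n\to f$ pointwise with bounded Lipschitz constants, then $f_n\to f$ uniformly.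
- Hadamard's inequality: a determinant is at most the product of the Euclidean norms of its columns.

**Definition 1 (minors).** For $\pi=(\pi^1,\dots,\pi^k)\in\mathrm{Lip}(Q)^k$ and $I=(i_1<\dots<i_k)$ with $1\le i_a\le d$, let $M_I(\pi)=\det(\partial_{i_a}\pi^b)_{a,b=1}^k$, where $a$ numbers the rows and $b$ the columns.

By Rademacher and Hadamard, $M_I(\pi)$ is defined a.e. and
$$|M_I(\pi)|\le\prod_{b=1}^k\mathrm{Lip}(\pi^b). \tag{1}$$
If $k=d$, the only multi-index is $I=(1,\dots,d)$, and $M_I(\pi)=\det\mathrm D\pi$. If $k>d$ there is no $I$.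

*Example.* Let $d=3$, $k=2$, $\pi=(x^1x^2,\,x^3)$. Then $M_{(1,3)}(\pi)=x^2$, $M_{(2,3)}(\pi)=x^1$ and $M_{(1,2)}(\pi)=0$. These are the coefficients of $d(x^1x^2)\wedge dx^3$.

**Definition 2 (metric current).** A metric $k$-current on $X$, $k\ge1$, in Lang's formulation with no finite-mass requirement, is a $(k+1)$-multilinear map $T:\mathrm{Lip}(X)\times \mathrm{Lip}(X)^k\to\mathbb R$ such that

- (i) joint continuity: $T(f_n,\pi_n^1,\dots,\pi_n^k)\to T(f,\pi^1,\dots,\pi^k)$ whenever $f_n\to f$ and $\pi^j_n\to\pi^j$ pointwise with $\sup_n\mathrm{Lip}(f_n)<\infty$ and $\sup_{n,j}\mathrm{Lip}(\pi_n^j)<\infty$;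
- (ii) locality: $T(f,\pi^1,\dots,\pi^k)=0$ whenever some $\pi^j$ is constant on a neighborhood of $\{f\ne0\}$.

The space of these maps is $\mathcal D_k(X)$; we write $\mathcal D_d$ for $\mathcal D_d(Q)$.

We read (ii) in its weakest form: $T(f,\pi)=0$ if some $\pi^j$ is constant on an open set containing $\operatorname{spt}f=\overline{\{f\ne0\}}$. A stronger reading, with $\{f\neq0\}$ in place of its closure, gives a smaller class of currents. We return to this in Section 7, where we see that the results do not depend on the reading.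

*Example.* On $[0,1]$ let $u\in C([0,1])$ and $T(f,\pi)=\int_0^1 u f\pi'\,dx$. It is bilinear. If $\pi$ is constant on an open set containing $\operatorname{spt} f$, then $f\pi'=0$ a.e., so (ii) holds. For (i): if $\pi_n\to\pi$ with bounded Lipschitz constants, then $\int\pi_n'v\to\int\pi'v$ for $v\in C_c^\infty((0,1))$ by parts. Since the $\pi_n'$ are bounded in $L^\infty$ and $C_c^\infty$ is dense in $L^1$, this holds for $v\in L^1$. As $uf_n\to uf$ uniformly, $T(f_n,\pi_n)\to T(f,\pi)$. In higher dimension the analogue is $\int_Q u f\det\mathrm D\pi$; its continuity is less immediate and is proved in Section 7.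

*Non-example.* On $[0,1]$ let $E(f,\pi)=f(\tfrac12)(\pi(1)-\pi(0))$. It is bilinear and satisfies (i), but not (ii). Take $f$ with support in $(\frac14,\frac34)$ and $f(\frac12)=1$, and $\pi(x)=\max(x-\frac34,0)$. Then $\pi=0$ on $(\frac14,\frac34)$, but $E(f,\pi)=\frac14$.

**Lemma 1 (uniform bound).** For every $T\in\mathcal D_k(X)$ there is $C_T<\infty$ with
$$|T(f,\pi)|\le C_T\|f\|_L\prod_{j=1}^k\mathrm{Lip}(\pi^j). \tag{2}$$

*Proof.* If some $\pi^j$ is constant, then it is constant on the open set $X$, so $T(f,\pi)=0$ by locality and both sides vanish. If $f=0$ both sides vanish as well. Otherwise, by multilinearity, we may assume $\|f\|_L\le1$ and $\mathrm{Lip}(\pi^j)\le 1$. Subtracting a constant from a $\pi$-slot does not change $T$, so we may also assume that each $\pi^j$ vanishes at a fixed base point; then $\|\pi^j\|_\infty\le\mathrm{diam}\,X$. If no bound held, there would be normalized $(f_n,\pi_n)$ with $|T(f_n,\pi_n)|\to\infty$. By Arzelà–Ascoli a subsequence converges uniformly to Lipschitz limits $(f,\pi)$, and by (i) the values along it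 converge to the finite number $T(f,\pi)$, a contradiction. $\square$

**Definition 3 (formal Lipschitz sum).** A formal Lipschitz sum of degree $k$ on $X$ is an expression $\sum_{i\in\mathbb N}(f_i,\pi_i)$ with $f_i\in\mathrm{Lip}(X)$, $\pi_i\in\mathrm{Lip}(X)^k$ and $\sum_i\|f_i\|_L\prod_j\mathrm{Lip}(\pi_i^j)<\infty$. Finite sums are included by adding zero terms.

*Example.* On $[0,1]^2$ take, for $i\ge1$,
$$f_i=2^{-i},\qquad \pi_i=\big(4^{-i}(x^1)^{4^i},\ x^2\big). \tag{3}$$
The derivative of $4^{-i}t^{4^i}$ is $t^{4^i-1}\in[0,1]$ on $[0,1]$, so both components of $\pi_i$ are $1$-Lipschitz, and $\sum_i\|2^{-i}\|_L<\infty$.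

**Definition 4 (equivalence).** Two formal Lipschitz sums $\sum_i(f_i,\pi_i)$ and $\sum_i(g_i,\kappa_i)$ of degree $k$ on $X$ are equivalent if $\sum_iT(f_i,\pi_i)=\sum_iT(g_i,\kappa_i)$ for every $T\in\mathcal D_k(X)$. By (2) these series converge absolutely.

*Example.* $(f,\pi^1,\dots,\pi^k)$ is equivalent to $(f,\pi^1+c,\pi^2,\dots,\pi^k)$ for every constant $c$, by locality.

**Definition 5 (weak equivalence).** Two formal Lipschitz sums of degree $d$ on $Q$ are weakly equivalent if $\sum_if_i\det\mathrm D\pi_i=\sum_ig_i\det\mathrm D\kappa_i$ a.e. in $Q$. By (1) these series converge absolutely in $L^\infty(Q)$.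

*Example.* On $[0,1]^2$ put $s=x^1-\frac12$. Then $(|s|,\ |s|,\ x^2)$ and $(s,\ s,\ x^2)$ are weakly equivalent: off the line $s=0$ the first gives $|s|\cdot\operatorname{sign}(s)=s$, and the second gives $s\cdot1$.

## 2. Can currents see more than the Jacobian density?

A current $T$ receives the pair $(f,\pi)$; weak equivalence remembers only the $L^\infty$ function $f\det\mathrm D\pi$. Does $T$ ever use anything else? Precisely: on $Q=[0,1]^d$ with $d\ge 2$, are two weakly equivalent formal Lipschitz sums always equivalent?

The question comes from Jakub Takáč, "Failure of Lang's Flat Chain Conjecture and non-regularity of the prescribed Jacobian equation", arXiv:2506.13718 (2025). There it is known that equivalence implies weak equivalence; the converse is regarded as natural to expect and is left open. The answer is yes.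

**Theorem A.** On $Q=[0,1]^d$, weakly equivalent formal Lipschitz sums are equivalent. Hence equivalence and weak equivalence coincide.

We prove both implications. The argument uses no finite-mass assumption and also works for $d=1$.

Let us test the claim in dimension $d=2$ on single terms.

If $\pi^1$ is constant, then $\det\mathrm D\pi=0$, and $T(f,\pi)=0$ by locality. No more is needed.

Take $(f,x^1,x^1)$, whose Jacobian is zero. We need $T(f,x^1,x^1)=0$, but neither slot is constant anywhere, so locality does not apply directly. We would like to replace one copy of $x^1$ by a staircase and the other by a staircase that rises elsewhere. At each place one of the two is constant, and by continuity (i) we may let the steps shrink.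

Take $(|s|,|s|,x^2)$ and $(s,s,x^2)$ from the example above. If we had the rule $T(1,g^2,x^2)=2T(g,g,x^2)$, then
$$2T(|s|,|s|,x^2)=T(1,|s|^2,x^2)=T(1,s^2,x^2)=2T(s,s,x^2),$$
and the pair is equivalent. So we need a calculus for currents, and staircases will provide it.

## 3. Staircases and the calculus rules

**Lemma 2.** Let $T\in\mathcal D_k(X)$ and $f,g,h\in\mathrm{Lip}(X)$. Slots not displayed are fixed.

- (a) $T(f,\dots,g,\dots,g,\dots)=0$. Hence $T$ is alternating in the $\pi$-slots.
- (b) $T(f,\dots,g^2,\dots)=2\,T(fg,\dots,g,\dots)$.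
- (c) $T(f,\dots,gh,\dots)=T(fg,\dots,h,\dots)+T(fh,\dots,g,\dots)$.

*Proof.* **Step 1: two staircases that never rise at the same place, and a partition adapted to them.** Choose $R\ge1$ with $g(X)\subset[-R,R]$. For $n\in\mathbb N$ let $\alpha_n,\beta_n:\mathbb R\to\mathbb R$ be the Lipschitz functions vanishing at $0$ with

- $\alpha_n'=4$ on $\bigcup_{m\in\mathbb Z}[\frac mn,\frac{m+1/4}n]$ and $\alpha_n'=0$ elsewhere,
- $\beta_n'=4$ on $\bigcup_{m\in\mathbb Z}[\frac{m+1/2}n,\frac{m+3/4}n]$ and $\beta_n'=0$ elsewhere.

Both are nondecreasing and $4$-Lipschitz. Each rises by $4\cdot\frac1{4n}=\frac1n$ on every $[\frac mn,\frac{m+1}n]$, so both fix every $\frac mn$. Hence $t$, $\alpha_n(t)$, $\beta_n(t)$ lie in the same interval $[\frac mn,\frac{m+1}n]$, and $|\alpha_n(t)-t|,|\beta_n(t)-t|\le\frac1n$. Set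
$$I_{n,m}=\Big(\tfrac{m-1/4}n,\tfrac{m+1/2}n\Big),\qquad J_{n,m}=\Big(\tfrac{m+1/4}n,\tfrac{m+1}n\Big).$$
The rises of $\beta_n$ nearest to $I_{n,m}$ are $[\frac{m-1/2}n,\frac{m-1/4}n]$ and $[\frac{m+1/2}n,\frac{m+3/4}n]$, so $\beta_n$ is constant on $I_{n,m}$. In the same way $\alpha_n$ is constant on $J_{n,m}$.

Let $\theta$ be the $1$-periodic, continuous, piecewise linear function with $\theta=1$ on $[-\frac1{12},\frac4{12}]$, $\theta=0$ on $[\frac5{12},\frac{10}{12}]$, linear in between. On one period $\theta$ is nonzero exactly on $(-\frac16,\frac5{12})$ and $1-\theta$ exactly on $(\frac13,\frac{11}{12})$. Splitting $\theta(n\,\cdot)$ and $1-\theta(n\,\cdot)$ into their bumps, we get $\theta(n\,\cdot)=\sum_m\chi_{n,m}$ and $1-\theta(n\,\cdot)=\sum_m\omega_{n,m}$ with Lipschitz functions satisfying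
$$\operatorname{spt}\chi_{n,m}\subset\Big[\tfrac{m-1/6}n,\tfrac{m+5/12}n\Big]\subset I_{n,m},\qquad \operatorname{spt}\omega_{n,m}\subset\Big[\tfrac{m+1/3}n,\tfrac{m+11/12}n\Big]\subset J_{n,m}.$$
Only finitely many of them are nonzero on $[-R,R]$, and all together they sum to $1$.

**Step 2: repeated entries give zero, rule (a).** Since the $\chi_{n,m}(g)$ and $\omega_{n,m}(g)$ form a finite partition of unity on $X$,
$$T(f,\dots,\alpha_n(g),\dots,\beta_n(g),\dots)=\sum_mT(f\chi_{n,m}(g),\dots,\alpha_n(g),\dots,\beta_n(g),\dots)+\sum_mT(f\omega_{n,m}(g),\dots,\alpha_n(g),\dots,\beta_n(g),\dots).$$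
The set $g^{-1}(\operatorname{spt}\chi_{n,m})$ is closed, so $\operatorname{spt}(f\chi_{n,m}(g))\subset g^{-1}(\operatorname{spt}\chi_{n,m})\subset g^{-1}(I_{n,m})$. The last set is open and $\beta_n(g)$ is constant on it. So every term of the first sum vanishes by locality. Likewise $\operatorname{spt}(f\omega_{n,m}(g))\subset g^{-1}(J_{n,m})$, where $\alpha_n(g)$ is constant, so the second sum vanishes. Now let $n\to\infty$: $\alpha_n(g)\to g$ and $\beta_n(g)\to g$ uniformly with Lipschitz constants at most $4\,\mathrm{Lip}(g)$, and (i) gives $T(f,\dots,g,\dots,g,\dots)=0$. Putting $g+h$ in both slots and expanding gives antisymmetry.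

**Step 3: the chain rule for a square, rule (b).** We want a primitive that imitates $t^2=\int_0^t2s\,ds$, with $2s$ replaced by a function that is constant wherever $\alpha_n$ rises. Let $c_n$ be continuous with $c_n=\frac{2m}n$ on $\overline{I_{n,m}}=[\frac{m-1/4}n,\frac{m+1/2}n]$ for every $m$ and linear on each $[\frac{m+1/2}n,\frac{m+3/4}n]$. On the latter it rises by $\frac2n$ over a length $\frac1{4n}$, so $c_n$ is $8$-Lipschitz. Also $|c_n(t)-2t|\le\frac1n$. Indeed, on $\overline{I_{n,m}}$ the difference $c_n(t)-2t$ runs from $\frac1{2n}$ down to $-\frac1n$, and on the linear piece it runs linearly from $-\frac1n$ to $\frac1{2n}$. Put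
$$S_n(t)=\int_0^tc_n\alpha_n'\,ds .$$
On $[-R,R]$ we have $|S_n'|\le4(2R+1)$ a.e.

On $I_{n,m}$ the function $S_n-\frac{2m}n\alpha_n$ is constant, because $c_n=\frac{2m}n$ there. So by locality, then linearity,
$$T(f\chi_{n,m}(g),S_n(g))=\tfrac{2m}nT(f\chi_{n,m}(g),\alpha_n(g))=T(f\chi_{n,m}(g)\,c_n(g),\alpha_n(g)).$$
On $J_{n,m}$ both $S_n$ and $\alpha_n$ are constant, so
$$T(f\omega_{n,m}(g),S_n(g))=0=T(f\omega_{n,m}(g)\,c_n(g),\alpha_n(g)).$$
Summing over the finitely many relevant $m$ gives
$$T(f,S_n(g))=T(f\,c_n(g),\alpha_n(g)). \tag{4}$$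
Let $n\to\infty$. On $[-R,R]$, integration by parts gives
$$S_n(t)=\int_0^t(c_n(s)-2s)\alpha_n'(s)\,ds+2t\alpha_n(t)-2\int_0^t\alpha_n(s)\,ds .$$
The first integral is at most $\frac1n|\alpha_n(t)|\le\frac{R+1}n$ in absolute value, and the rest converges to $2t^2-t^2$. So $S_n(g)\to g^2$ uniformly, with bounded Lipschitz constants. Also $f\,c_n(g)\to2fg$ uniformly, with Lipschitz constants at most $(2R+1)\mathrm{Lip}(f)+8\|f\|_\infty\mathrm{Lip}(g)$, and $\alpha_n(g)\to g$. By (i), equation (4) becomes (b).

**Step 4: the product rule (c) by polarization.** By (b),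
$$T(f,(g+h)^2)=2T(f(g+h),g+h)=2T(fg,g)+2T(fg,h)+2T(fh,g)+2T(fh,h).$$
Subtract $T(f,g^2)=2T(fg,g)$ and $T(f,h^2)=2T(fh,h)$, and divide by $2$. $\square$

In particular the computation at the end of Section 2 is now justified.

## 4. Polynomial entries, and approximation by polynomials

**Lemma 3.** Let $T\in\mathcal D_k(Q)$, $f\in\mathrm{Lip}(Q)$, and let $p=(p^1,\dots,p^k)$ have polynomial components. Then
$$T(f,p^1,\dots,p^k)=\sum_IT\big(fM_I(p),x^{i_1},\dots,x^{i_k}\big), \tag{5}$$
where the empty sum, for $k>d$, is $0$. For $k=d$ this reads $T(f,p)=T(f\det\mathrm Dp,x^1,\dots,x^d)$.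

*Proof.* **Step 1: one slot.** We show that for every polynomial $p$, every $f$, and all other slots fixed,
$$T(f,\dots,p,\dots)=\sum_{l=1}^dT(f\,\partial_lp,\dots,x^l,\dots).$$
By linearity it suffices to treat monomials, by induction on the degree. For constants both sides are $0$. If $p=x^jq$ with $q$ a monomial of lower degree, Lemma 2(c) and the induction hypothesis, applied with $fx^j$ in place of $f$, give
$$T(f,x^jq)=T(fx^j,q)+T(fq,x^j)=\sum_lT\big(f(x^j\partial_lq+\delta_{jl}q),x^l\big)=\sum_lT(f\,\partial_lp,x^l).$$

**Step 2: all slots.** Applying Step 1 successively in every slot,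
$$T(f,p)=\sum_{l_1,\dots,l_k=1}^dT\Big(f\prod_b\partial_{l_b}p^b,\ x^{l_1},\dots,x^{l_k}\Big).$$
By Lemma 2(a) terms with a repeated index vanish. The others are indexed by $I=(i_1<\dots<i_k)$ and a permutation $\tau$ with $l_b=i_{\tau(b)}$. Reordering the slots costs $\operatorname{sgn}\tau$, and $\sum_\tau\operatorname{sgn}(\tau)\prod_b\partial_{i_{\tau(b)}}p^b=M_I(p)$. $\square$

**Lemma 4.** For $\pi\in\mathrm{Lip}(Q)$ there are polynomials $p_n$ with $p_n\to\pi$ uniformly on $Q$, $\sup_n\mathrm{Lip}(p_n|_Q)<\infty$ and $\nabla p_n\to\nabla\pi$ a.e. in $Q$.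

*Proof.* Extend $\pi$ to $\mathbb R^d$ with the same Lipschitz constant (McShane's formula works on all of $\mathbb R^d$), and let $\eta_\delta$ be a standard mollifier. Then $\pi*\eta_{1/n}$ is smooth and $\mathrm{Lip}(\pi)$-Lipschitz and converges to $\pi$ uniformly on $Q$. Its gradient $(\nabla\pi)*\eta_{1/n}$ converges to $\nabla\pi$ at Lebesgue points, hence a.e. By the Weierstrass theorem in $C^1(Q)$ there is a polynomial $p_n$ with $\|p_n-\pi*\eta_{1/n}\|_{C^1(Q)}\le\frac1n$. Since $Q$ is convex, $\mathrm{Lip}(p_n|_Q)\le\sup_Q|\nabla p_n|\le\mathrm{Lip}(\pi)+\frac1n$ (measuring the gradient part of the $C^1$ norm by $\sup_Q|\nabla\cdot|$).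

The $C^1$ version of Weierstrass is seen as follows. Multiply the smooth function by a cutoff to get $g\in C_c^\infty(\mathbb R^d)$, unchanged on $Q$. Take $r$ with $Q\cup\operatorname{spt}g\subset B(0,r)$, and put $P_N(x)=\int g(y)L_N(x-y)\,dy$, where $L_N(z)=a_N(1-|z|^2/4r^2)^N$ and $a_N$ is chosen so that $\int_{B(0,2r)}L_N=1$. This is a polynomial in $x$. For $x\in Q$ it equals $\int_{B(0,2r)}g(x-z)L_N(z)\,dz$, which converges to $g(x)$ uniformly because the mass of $L_N$ concentrates at $0$. By parts, $\partial_lP_N(x)=\int\partial_lg(y)L_N(x-y)\,dy$, so the derivatives converge as well. $\square$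

## 5. Where the reduction to $\Lambda(f\det\mathrm D\pi)$ stops

Let $k=d$ and write $\Lambda(h)=T(h,x^1,\dots,x^d)$ for $h\in\mathrm{Lip}(Q)$. For polynomial $p$ we have $T(f,p)=\Lambda(f\det\mathrm Dp)$: the current sees only the density. The first plan is to pass from here to general sums by approximation. It meets two obstacles.

The first appears even when all $\pi_i,\kappa_i$ are polynomial. Put
$$D_N=\sum_{i\le N}\big(f_i\det\mathrm D\pi_i-g_i\det\mathrm D\kappa_i\big).$$
Weak equivalence says that $D_N\to0$ uniformly, and we want $\Lambda(D_N)\to0$. But $\Lambda$ is controlled by $\|\cdot\|_L$, not by $\|\cdot\|_\infty$, and (i) requires $\sup_N\mathrm{Lip}(D_N)<\infty$. The definition of a formal Lipschitz sum gives no such control. For the sum (3), the partial sums of $\sum_if_i\det\mathrm D\pi_i$ are $\sum_{i\le N}2^{-i}(x^1)^{4^i-1}$, and their $x^1$-derivative at $x^1=1$ is $\sum_{i\le N}(2^i-2^{-i})$, which is unbounded.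

The second obstacle is that for general $\pi$ the function $f\det\mathrm D\pi$ is only in $L^\infty$, where $\Lambda$ is not defined. For $\pi=(|x^1-\frac12|,x^2)$ and $f=1$ it is $\operatorname{sign}(x^1-\frac12)$.

One might then smooth the arguments, replacing $f$ and $\pi^j$ by mollifications. This destroys the hypothesis. Consider again $(|s|,|s|,x^2)$ and $(s,s,x^2)$ with $s=x^1-\frac12$, and mollify with a radial kernel at a scale $\delta<\frac12$. The second triple is unchanged at points at distance at least $\delta$ from $\partial Q$, up to a constant in the last slot, which here is zero by symmetry. In the first, $|s|$ becomes $m(s)$ with an even function $m$ satisfying $m(s)=|s|$ for $|s|\ge\delta$ and $m(0)>0$. If the new densities agreed, then $m\,m'=s$ on $[-\delta,\delta]$. Integrating over $[0,\delta]$ would give $m(\delta)^2-m(0)^2=\delta^2$, that is $m(0)=0$, which is false. The expression $f\det\mathrm D\pi$ is nonlinear in $(f,\pi)$, so mollifying the arguments does not mollify the density.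

There is, however, an operation on arguments that acts on the density alone: precomposition with an affine map $\varphi$, since
$$(f\circ\varphi)\det\mathrm D(\pi\circ\varphi)=\det(\mathrm D\varphi)\cdot(f\det\mathrm D\pi)\circ\varphi .$$
For translations this shifts the density, and an average over translations convolves it. So we average the values of $T$ over slightly translated arguments, that is, we mollify the current and not its arguments. To stay inside $Q$ we first shrink the cube a little. Two things come with this. The maps used are $1$-Lipschitz, so the constant $C_T$ does not grow. And the smoothing moves onto a kernel on which $\Lambda$ can act.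

## 6. Averaging a current over small translations inside the cube

**Proposition 5.** Let $k\ge1$, $T\in\mathcal D_k(Q)$, and let $C_T$ be as in (2). For $\varepsilon\in(0,\frac12)$ there are $u^I_\varepsilon\in C(Q)$, one for each $I$, such that
$$T_\varepsilon(f,\pi):=\sum_I\int_Qu^I_\varepsilon\,f\,M_I(\pi)\,dx$$
satisfies

1. $|T_\varepsilon(f,\pi)|\le C_T\|f\|_L\prod_j\mathrm{Lip}(\pi^j)$ for all $\varepsilon,f,\pi$;
2. $T_\varepsilon(f,\pi)\to T(f,\pi)$ as $\varepsilon\to0$, for every $(f,\pi)$.

For $k=d$ there is a single density $u_\varepsilon$ and $T_\varepsilon(f,\pi)=\int_Qu_\varepsilon f\det\mathrm D\pi\,dx$; the reader may keep this case in mind throughout.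

*Proof.* **Step 1: define the average and check properties 1 and 2.** Let $\rho\in C_c^\infty((-1,1)^d)$, $\rho\ge0$, $\int\rho=1$, $\rho_\varepsilon(y)=\varepsilon^{-d}\rho(y/\varepsilon)$ and $\mathbf 1=(1,\dots,1)$. For $y\in Y_\varepsilon:=[-\varepsilon,\varepsilon]^d$ put
$$\varphi_y(x)=\varphi_{\varepsilon,y}(x)=(1-2\varepsilon)x+\varepsilon\mathbf 1+y .$$
Each coordinate of $\varphi_y(x)$ lies in $[\varepsilon+y_j,1-\varepsilon+y_j]\subset[0,1]$. So $\varphi_y(Q)\subset Q$, and $\varphi_y$ is $1$-Lipschitz. Define
$$\widetilde T_\varepsilon(f,\pi)=\int_{Y_\varepsilon}\rho_\varepsilon(y)\,T(f\circ\varphi_y,\pi^1\circ\varphi_y,\dots,\pi^k\circ\varphi_y)\,dy .$$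
If $y_n\to y$ then $f\circ\varphi_{y_n}\to f\circ\varphi_y$ and $\pi^j\circ\varphi_{y_n}\to\pi^j\circ\varphi_y$ uniformly, with Lipschitz constants at most $\mathrm{Lip}(f)$ and $\mathrm{Lip}(\pi^j)$. By (i) the integrand is continuous in $y$, so the integral makes sense.

Property 1 for $\widetilde T_\varepsilon$: since $\|f\circ\varphi_y\|_\infty\le\|f\|_\infty$ and Lipschitz constants do not increase, monotonicity of the norm gives $\|f\circ\varphi_y\|_L\le\|f\|_L$. Insert this in (2) and use $\int_{Y_\varepsilon}\rho_\varepsilon=1$.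

Property 2 for $\widetilde T_\varepsilon$: we claim
$$\sup_{y\in Y_\varepsilon}|T(f\circ\varphi_{\varepsilon,y},\pi\circ\varphi_{\varepsilon,y})-T(f,\pi)|\to0\quad\text{as }\varepsilon\to0 .$$
Otherwise there are $\varepsilon_n\to0$ and $y_n\in Y_{\varepsilon_n}$ for which the difference stays bounded away from $0$. But $\varphi_{\varepsilon_n,y_n}\to\mathrm{id}$ uniformly, so (i) gives $T(f\circ\varphi_{\varepsilon_n,y_n},\pi\circ\varphi_{\varepsilon_n,y_n})\to T(f,\pi)$, a contradiction. Averaging against $\rho_\varepsilon$ gives property 2.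

It remains to find $u_\varepsilon^I\in C(Q)$ with $\widetilde T_\varepsilon=T_\varepsilon$.

**Step 2: $\Lambda_I$ commutes with integrals.** Put $\Lambda_I(h)=T(h,x^{i_1},\dots,x^{i_k})$. This is a linear functional on $\mathrm{Lip}(Q)$, continuous along pointwise convergent sequences with bounded Lipschitz constants. Let $Y\subset\mathbb R^d$ be a compact cube and $F:Q\times Y\to\mathbb R$ continuous with $\sup_y\mathrm{Lip}(F(\cdot,y))<\infty$. Then $y\mapsto\Lambda_I(F(\cdot,y))$ is continuous, and
$$\Lambda_I\Big(\int_YF(\cdot,y)\,dy\Big)=\int_Y\Lambda_I(F(\cdot,y))\,dy. \tag{6}$$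
Continuity: if $y_n\to y$, then $F(\cdot,y_n)\to F(\cdot,y)$ pointwise with bounded Lipschitz constants. For (6), the Riemann sums of $\int_YF(x,y)\,dy$ converge for each $x$, and as functions of $x$ they have Lipschitz constant at most $|Y|\sup_y\mathrm{Lip}(F(\cdot,y))$; so $\Lambda_I$ of them converges to the left side. By linearity $\Lambda_I$ of them are Riemann sums of the continuous function $y\mapsto\Lambda_I(F(\cdot,y))$, and these converge to the right side.

**Step 3: polynomial $\pi=p$; the smoothing passes to the kernel.** Each $p^j\circ\varphi_y$ is a polynomial and $M_I(p\circ\varphi_y)=(1-2\varepsilon)^kM_I(p)\circ\varphi_y$. With $h_I=f\,M_I(p)\in\mathrm{Lip}(Q)$, Lemma 3 gives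
$$T(f\circ\varphi_y,p\circ\varphi_y)=(1-2\varepsilon)^k\sum_I\Lambda_I(h_I\circ\varphi_y).$$
Fix $I$. For $x\in Q$ substitute $z=\varphi_y(x)=\varphi_0(x)+y$:
$$\int_{Y_\varepsilon}\rho_\varepsilon(y)\,h_I(\varphi_y(x))\,dy=\int_Q\rho_\varepsilon(z-\varphi_0(x))\,h_I(z)\,dz .$$
The domain on the right is correct: $\rho_\varepsilon(z-\varphi_0(x))\ne0$ forces $z-\varphi_0(x)\in(-\varepsilon,\varepsilon)^d$, and $\varphi_0(x)\in[\varepsilon,1-\varepsilon]^d$, so $z\in Q$. On the left $x$ sits inside $h_I$; on the right it sits only in the smooth kernel. Apply (6) first to $F(x,y)=\rho_\varepsilon(y)h_I(\varphi_y(x))$ on $Q\times Y_\varepsilon$, whose Lipschitz constants in $x$ are at most $\|\rho_\varepsilon\|_\infty\mathrm{Lip}(h_I)$. Then apply it to $F(x,z)=\rho_\varepsilon(z-\varphi_0(x))h_I(z)$ on $Q\times Q$, where they are at most $\mathrm{Lip}(\rho_\varepsilon)\|h_I\|_\infty$. This gives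
$$\int_{Y_\varepsilon}\rho_\varepsilon(y)\Lambda_I(h_I\circ\varphi_y)\,dy=\Lambda_I\Big(\int_Q\rho_\varepsilon(z-\varphi_0(\cdot))h_I(z)\,dz\Big)=\int_Q\Lambda_I\big(\rho_\varepsilon(z-\varphi_0(\cdot))\big)h_I(z)\,dz .$$
So define
$$u^I_\varepsilon(z)=(1-2\varepsilon)^k\,\Lambda_I\big(\rho_\varepsilon(z-\varphi_0(\cdot))\big),\qquad z\in Q. \tag{7}$$
By Step 2, $u^I_\varepsilon\in C(Q)$. Summing over $I$ gives $\widetilde T_\varepsilon(f,p)=\sum_I\int_Qu^I_\varepsilon fM_I(p)\,dz$. The density (7) does not depend on $f$ or $p$.

**Step 4: general $\pi$ by polynomial approximation.** Approximate each component of $\pi$ as in Lemma 4, obtaining polynomial maps $p_n$. For each $y$, (i) gives $T(f\circ\varphi_y,p_n\circ\varphi_y)\to T(f\circ\varphi_y,\pi\circ\varphi_y)$, and by (2) these values are bounded uniformly in $n$ and $y$. Dominated convergence in $y$ gives $\widetilde T_\varepsilon(f,p_n)\to\widetilde T_\varepsilon(f,\pi)$. On the other side $M_I(p_n)\to M_I(\pi)$ a.e. and boundedly, so $\int_Qu^I_\varepsilon fM_I(p_n)\to\int_Qu_\varepsilon^IfM_I(\pi)$.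 Hence $\widetilde T_\varepsilon=T_\varepsilon$. $\square$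

*Example.* Let $k=d$ and $T(f,\pi)=\int_Qf\det\mathrm D\pi$, so that $\Lambda(h)=\int_Qh$. With $w=\varphi_0(x)$, formula (7) becomes $u_\varepsilon(z)=\int_{[\varepsilon,1-\varepsilon]^d}\rho_\varepsilon(z-w)\,dw$. For $\varepsilon<\frac14$ this is $1$ on $[2\varepsilon,1-2\varepsilon]^d$ and $0$ on $\partial Q$: the density of $T$ has been shrunk inward and mollified.

## 7. Both implications on the cube

**Proposition 6.** Let $\sum_i(f_i,\pi_i)$ and $\sum_i(g_i,\kappa_i)$ be formal Lipschitz sums of degree $k\ge1$ on $Q$ with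
$$\sum_if_iM_I(\pi_i)=\sum_ig_iM_I(\kappa_i)\quad\text{a.e. in }Q,\text{ for every }I. \tag{8}$$
Then they are equivalent. If $k>d$, then $\mathcal D_k(Q)=\{0\}$.

*Proof.* Let $T\in\mathcal D_k(Q)$ and let $T_\varepsilon,u_\varepsilon^I$ be as in Proposition 5.

**Step 1: equality for $T_\varepsilon$.** The series in (8) converge absolutely in $L^\infty(Q)$ by (1), and $u^I_\varepsilon\in L^1(Q)$. So sum and integral may be interchanged:
$$\sum_iT_\varepsilon(f_i,\pi_i)=\sum_I\int_Qu^I_\varepsilon\sum_if_iM_I(\pi_i)=\sum_I\int_Qu^I_\varepsilon\sum_ig_iM_I(\kappa_i)=\sum_iT_\varepsilon(g_i,\kappa_i).$$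

**Step 2: let $\varepsilon\to0$.** Termwise $T_\varepsilon(f_i,\pi_i)\to T(f_i,\pi_i)$. Moreover $|T_\varepsilon(f_i,\pi_i)|\le C_T\|f_i\|_L\prod_j\mathrm{Lip}(\pi_i^j)$, which is summable in $i$ and independent of $\varepsilon$. The same holds for $(g_i,\kappa_i)$. Dominated convergence for series, along any sequence $\varepsilon_n\to0$, gives $\sum_iT(f_i,\pi_i)=\sum_iT(g_i,\kappa_i)$.

If $k>d$, there are no $I$, so $T_\varepsilon=0$ and $T=\lim T_\varepsilon=0$. $\square$

For the other implication we need enough currents to test with. Their continuity rests on the following classical fact.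

**Lemma 7 (weak continuity of minors).** Let $1\le k\le d$. If $\sigma_n\to\sigma$ uniformly on $Q$ in $\mathrm{Lip}(Q)^k$ with bounded Lipschitz constants, then $M_I(\sigma_n)\to M_I(\sigma)$ weakly* in $L^\infty(Q)$ for every $I$.

*Proof.* By (1) the functions $M_I(\sigma_n)$ are bounded in $L^\infty(Q)$, and $C_c^\infty((0,1)^d)$ is dense in $L^1(Q)$. So it suffices to prove convergence in the sense of distributions on $(0,1)^d$. We use induction on $k$.

**Step 1: $k=1$.** Uniform convergence $\sigma_n\to\sigma$ implies $\partial_i\sigma_n\to\partial_i\sigma$ as distributions.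

**Step 2: for $k\ge2$, write the minor as a divergence.** We show, in the sense of distributions on $(0,1)^d$,
$$M_I(\sigma)=\sum_{a=1}^k(-1)^{a-1}\partial_{i_a}\big(\sigma^1M_{I\setminus i_a}(\sigma^2,\dots,\sigma^k)\big). \tag{9}$$
Let $\sigma$ be smooth. By the product rule the right side is
$$\sum_a(-1)^{a-1}(\partial_{i_a}\sigma^1)M_{I\setminus i_a}(\sigma^2,\dots,\sigma^k)+\sigma^1\sum_a(-1)^{a-1}\partial_{i_a}M_{I\setminus i_a}(\sigma^2,\dots,\sigma^k).$$
The first sum is the expansion of $M_I(\sigma)$ along the $\sigma^1$-column. The second sum, written out over permutations $\tau$ of $\{1,\dots,k\}$, is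
$$\sum_\tau\operatorname{sgn}(\tau)\,\partial_{i_{\tau(1)}}\Big(\prod_{b\ge2}\partial_{i_{\tau(b)}}\sigma^b\Big)=\sum_{c=2}^k\ \sum_\tau\operatorname{sgn}(\tau)\,\big(\partial_{i_{\tau(1)}}\partial_{i_{\tau(c)}}\sigma^c\big)\prod_{b\ne1,c}\partial_{i_{\tau(b)}}\sigma^b .$$
For fixed $c$, exchanging the values $\tau(1)$ and $\tau(c)$ changes the sign and leaves the rest of the term unchanged. So the inner sum is $0$, and (9) holds for smooth $\sigma$. For Lipschitz $\sigma$, extend to $\mathbb R^d$ and mollify. The mollified functions converge uniformly and their gradients converge boundedly a.e., so both sides of (9) converge as distributions.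

**Step 3: pass to the limit in (9).** By induction $M_{I\setminus i_a}(\sigma_n^2,\dots,\sigma_n^k)$ converges weakly* to $M_{I\setminus i_a}(\sigma^2,\dots,\sigma^k)$, and $\sigma_n^1\to\sigma^1$ uniformly. So the products converge weakly*, hence as distributions, and so do their derivatives. By (9), $M_I(\sigma_n)\to M_I(\sigma)$ as distributions. $\square$

**Lemma 8.** Let $1\le k\le d$ and $u\in C(Q)$. Then $T^{u,I}(f,\pi):=\int_Qu\,f\,M_I(\pi)\,dx$ belongs to $\mathcal D_k(Q)$. It even vanishes whenever some $\pi^b$ is constant on $\{f\ne0\}$.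

*Proof.* Multilinearity is clear. If $\pi^b$ is constant on the relatively open set $\{f\ne0\}$, then $\nabla\pi^b=0$ a.e. there, so $M_I(\pi)=0$ a.e. there and the integral is $0$. For (i), let $f_n\to f$ and $\pi_n\to\pi$ with bounded Lipschitz constants. The convergence is uniform, so $uf_n\to uf$ uniformly, and $M_I(\pi_n)\to M_I(\pi)$ weakly* by Lemma 7, boundedly. Hence $T^{u,I}(f_n,\pi_n)\to T^{u,I}(f,\pi)$. $\square$

**Proposition 9.** If two formal Lipschitz sums of degree $k\ge1$ on $Q$ have the same values on all $T^{u,I}$ with $u\in C_c^\infty((0,1)^d)$, then (8) holds. In particular equivalent sums satisfy (8).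

*Proof.* For $k>d$ there is nothing to prove. For $k\le d$, interchanging sum and integral as before gives $\int_Qu\sum_if_iM_I(\pi_i)=\int_Qu\sum_ig_iM_I(\kappa_i)$ for every $u\in C_c^\infty((0,1)^d)$. Two $L^\infty$ functions with the same integrals against all these $u$ agree a.e. $\square$

*Proof of Theorem A.* For $k=d$, condition (8) is weak equivalence. Proposition 6 shows that weakly equivalent sums are equivalent, and Proposition 9 gives the converse. $\blacksquare$

The reading of the locality axiom does not matter. Proposition 6 was proved for the largest class of currents, hence holds for any smaller class. The test currents of Proposition 9 satisfy locality in the strongest form, by Lemma 8, so they belong to the class under any reading.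

## 8. All degrees, on spaces with bi-Lipschitz cube charts

Let $d\ge1$, and let $X$ be a compact metric space in which every point has a closed neighborhood bi-Lipschitz to $[0,1]^d$. Examples are the closure of a bounded Lipschitz domain in $\mathbb R^d$ and a compact Lipschitz manifold with or without boundary.

**Definition 6 (chart).** A chart is a bi-Lipschitz bijection $h:K\to Q$, where $K\subset X$ is a closed neighborhood of some point.

*Example.* Let $X$ be the unit circle with the distance of $\mathbb R^2$, $d=1$, and $K$ a closed arc of length $\ell\in(0,\pi]$, with $h$ the arc length from one end divided by $\ell$. For points of $K$ at arc distance $t\le\pi$ the distance is $2\sin(t/2)\in[\frac2\pi t,t]$. So $h$ is bi-Lipschitz.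

**Definition 7 (weak equivalence on $X$).** Two formal Lipschitz sums of degree $k\ge1$ on $X$ are weakly equivalent if for every chart $h$ and every $I=(i_1<\dots<i_k)$
$$\sum_i(f_i\circ h^{-1})M_I(\pi_i\circ h^{-1})=\sum_i(g_i\circ h^{-1})M_I(\kappa_i\circ h^{-1})\quad\text{a.e. in }Q. \tag{10}$$
That is, they define the same $L^\infty$ $k$-form.

Composition with the Lipschitz map $h^{-1}$ multiplies $\|f\|_L$ and each $\mathrm{Lip}(\pi^j)$ by at most a constant depending on $h$. So $\sum_i(f_i\circ h^{-1},\pi_i\circ h^{-1})$ is a formal Lipschitz sum on $Q$, and the series in (10) converge absolutely in $L^\infty(Q)$.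

*Example.* On the circle with $k=1$, write $(X^1,X^2)$ for the coordinate functions of $\mathbb R^2$. The sum $(X^1,X^1)+(X^2,X^2)$ is weakly equivalent to $0$: in a chart, with $a=X^1\circ h^{-1}$ and $b=X^2\circ h^{-1}$, its density is $aa'+bb'=\frac12(a^2+b^2)'=0$. It is also equivalent to $0$, by Lemma 2(b) and locality: $2T(X^1,X^1)+2T(X^2,X^2)=T(1,(X^1)^2+(X^2)^2)=T(1,1)=0$.

**Theorem B.** For every $k\ge1$, two formal Lipschitz sums of degree $k$ on $X$ are equivalent if and only if they are weakly equivalent. For "weakly equivalent $\Rightarrow$ equivalent" it suffices to have the a.e. identity (10) in finitely many charts whose domains' interiors cover $X$. If $k>d$, then $\mathcal D_k(X)=\{0\}$.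

*Proof of weak $\Rightarrow$ equivalent, and of the case $k>d$.* By compactness there are finitely many charts $h_j:K_j\to Q$, $j=1,\dots,m$, with $X=\bigcup_j\operatorname{int}K_j$. Fix such a family in which (10) holds (for the last claim of the theorem, any such family).

**Step 1: a Lipschitz partition of unity, to cut $T$ into pieces living in charts.** Let $U_j=\operatorname{int}K_j$ and $r_j(x)=\mathrm{dist}(x,X\setminus U_j)$, with $r_j=1$ if $U_j=X$. The continuous function $\max_jr_j$ is positive on the compact space $X$, hence at least $2\delta$ for some $\delta>0$. Put $\psi_j=\max(r_j-\delta,0)$. These are Lipschitz, $\operatorname{spt}\psi_j\subset\{r_j\ge\delta\}\subset U_j$, and $\sum_j\psi_j\ge\delta$. So $\chi_j=\psi_j/\sum_l\psi_l$ are Lipschitz, sum to $1$, and $\operatorname{spt}\chi_j\subset\operatorname{int}K_j$.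

**Step 2: localize $T$ to $K_j$.** Let $T\in\mathcal D_k(X)$. For $f\in\mathrm{Lip}(K_j)$ and $\pi\in\mathrm{Lip}(K_j)^k$ put
$$T_j(f,\pi)=T(\chi_j\tilde f,\tilde\pi),\qquad\tilde f,\tilde\pi\text{ any Lipschitz extensions to }X.$$
We check that $T_j\in\mathcal D_k(K_j)$.

*Well defined and multilinear.* The function $\chi_j\tilde f$ is $\chi_jf$ on $K_j$ and $0$ elsewhere, so it does not depend on $\tilde f$. Two extensions of $\pi^b$ agree on the open set $\operatorname{int}K_j\supset\operatorname{spt}(\chi_j\tilde f)$, so their difference, placed in slot $b$, contributes $0$ by locality; change the slots one at a time. Linear combinations of extensions extend linear combinations, so $T_j$ is multilinear.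

*Continuity.* Let $f_n\to f$ and $\pi^b_n\to\pi^b$ pointwise on $K_j$ with Lipschitz constants at most $L$. Then the convergence is uniform, and the limits are $L$-Lipschitz. The McShane extensions $x\mapsto\inf_{y\in K_j}(\pi_n^b(y)+L\,\mathrm{dist}(x,y))$ are $L$-Lipschitz, and they differ from the corresponding extension of $\pi^b$ by at most $\sup_{K_j}|\pi^b_n-\pi^b|\to0$. The same holds for $f_n$, so the $\chi_j\tilde f_n$ converge uniformly with bounded Lipschitz constants. Apply (i) for $T$.

*Locality.* Let $\pi^b$ be constant on a relatively open $V\subset K_j$ with $V\supset\operatorname{spt}f$. Write $V=W\cap K_j$ with $W$ open in $X$. Then $\tilde\pi^b$ is constant on $V\cap\operatorname{int}K_j=W\cap\operatorname{int}K_j$, which is open in $X$. It contains $\operatorname{spt}(\chi_j\tilde f)$: this support lies in $\operatorname{spt}\chi_j\subset\operatorname{int}K_j$, and also in $\operatorname{spt}f\subset V$, because $\{\chi_j\tilde f\ne0\}\subset\{f\ne0\}$ and $\operatorname{spt}f$ is compact, hence closed in $X$. So $T_j(f,\pi)=0$ by locality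 of $T$.

**Step 3: transport to $Q$ and apply Proposition 6.** Put $S_j(f,\pi)=T_j(f\circ h_j,\pi\circ h_j)$ for $f,\pi$ on $Q$. Since $h_j$ is bi-Lipschitz, composition with it preserves pointwise convergence and bounds on Lipschitz constants, and as a homeomorphism it preserves supports and open sets. So $S_j\in\mathcal D_k(Q)$. Since restrictions to $K_j$ have the original functions as extensions,
$$T(f,\pi)=\sum_{j=1}^mT(\chi_jf,\pi)=\sum_{j=1}^mS_j(f\circ h_j^{-1},\pi\circ h_j^{-1}).$$
For each $j$, identity (10) for $h_j$ is condition (8) for the sums $\sum_i(f_i\circ h_j^{-1},\pi_i\circ h_j^{-1})$ and $\sum_i(g_i\circ h_j^{-1},\kappa_i\circ h_j^{-1})$. Proposition 6 gives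
$$\sum_iS_j(f_i\circ h_j^{-1},\pi_i\circ h_j^{-1})=\sum_iS_j(g_i\circ h_j^{-1},\kappa_i\circ h_j^{-1}).$$
Adding over the finitely many $j$ yields $\sum_iT(f_i,\pi_i)=\sum_iT(g_i,\kappa_i)$. If $k>d$, all $S_j$ vanish by Proposition 6, hence $T=0$.

*Proof of equivalent $\Rightarrow$ weak.* For $k>d$ there is nothing to prove. Let $k\le d$, let $h:K\to Q$ be a chart, $I$ a multi-index and $u\in C_c^\infty((0,1)^d)$.

**Step 4: pull the test currents back to $X$.** Put
$$T(f,\pi)=T^{u,I}(f\circ h^{-1},\pi\circ h^{-1})=\int_Qu\,(f\circ h^{-1})\,M_I(\pi\circ h^{-1})\,dx,\qquad f,\pi\text{ on }X.$$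
This is multilinear. Composition with $h^{-1}:Q\to K\subset X$ preserves pointwise convergence and bounds on Lipschitz constants, so (i) follows from Lemma 8. If $\pi^b$ is constant on $\{f\ne0\}$, then $\pi^b\circ h^{-1}$ is constant on $\{f\circ h^{-1}\ne0\}$, and $T(f,\pi)=0$ by Lemma 8; so locality holds, again in the strongest form. Hence $T\in\mathcal D_k(X)$.

**Step 5: test.** Equivalence on $X$ says that the formal Lipschitz sums $\sum_i(f_i\circ h^{-1},\pi_i\circ h^{-1})$ and $\sum_i(g_i\circ h^{-1},\kappa_i\circ h^{-1})$ on $Q$ have the same values on $T^{u,I}$ for all $u\in C_c^\infty((0,1)^d)$ and all $I$. By Proposition 9 they satisfy (8), which is (10). $\blacksquare$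

## 9. The quotient as a space of $L^\infty$ forms

Formal Lipschitz sums of degree $k$ on $Q$ can be added by interleaving their terms and multiplied by scalars in the $f$-entries; modulo equivalence this gives a vector space.

**Corollary.** Let $k\ge1$.

1. The map $\sum_i(f_i,\pi_i)\mapsto\sum_if_i\,d\pi_i^1\wedge\dots\wedge d\pi_i^k$ embeds the space of formal Lipschitz sums of degree $k$ on $Q$ modulo equivalence injectively into $L^\infty(Q;\Lambda^k\mathbb R^d)$.
2. Equivalence on $Q$ can already be tested on the currents $(f,\pi)\mapsto\int_Qu\,f\,M_I(\pi)$ with $u\in C_c^\infty((0,1)^d)$.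
3. Every $T\in\mathcal D_k(Q)$ is the pointwise limit of currents $(f,\pi)\mapsto\sum_I\int_Qu^I_\varepsilon\,f\,M_I(\pi)$ with $u_\varepsilon^I\in C(Q)$, with no increase of the constant $C_T$.

*Proof.* The coefficients of $f\,d\pi^1\wedge\dots\wedge d\pi^k$ are the functions $fM_I(\pi)$, so two sums have the same image exactly when (8) holds. The map is well defined on classes by Proposition 9 and injective by Proposition 6. For part 2, agreement on the listed currents implies (8) by Proposition 9, and (8) implies equivalence by Proposition 6. Part 3 is Proposition 5, together with Lemma 8 for the fact that the approximants are currents (for $k>d$ they are zero). $\square$
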